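\title{Holomorphic tensors with zeros and local homogeneity of geometric structures}

\begin{abstract}
We ask whether every holomorphic geometric structure of affine type on a compact complex manifold with trivial canonical bundle is locally homogeneous. The answer is yes in dimensions $1$ and $2$ and no in every dimension $n\ge 3$; for $n\ge 4$ there are simply connected counterexamples. The counterexamples are fibrations by tori or K3 surfaces that carry a nonzero holomorphic form with zeros. We prove that this is the only obstruction: on a compact complex manifold all structures of affine type are locally homogeneous if and only if no nonzero holomorphic tensor has a zero. A Bochner argument verifies this condition when the tangent bundle is filtered by bundles whose curvature has vanishing trace.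
\end{abstract}

\section{Introduction}

\subsection{Geometric structures and Killing fields}

All manifolds are connected. Let $X$ be a complex manifold of dimension $n$ and let $k\ge 1$. A \emph{$k$-frame} at $x\in X$ is the $k$-jet $j^k_0f$ at $0$ of a local biholomorphism $f\colon(\mathbb C^n,0)\to(X,x)$, that is, a coordinate chart centered at $x$, remembered up to order $k$. The $k$-frames form a holomorphic principal bundle $R^k(X)\to X$. Its structure group $D^k$ consists of the $k$-jets at $0$ of local biholomorphisms of $(\mathbb C^n,0)$ fixing $0$, and acts on the right by $j^k_0f\cdot j^k_0g=j^k_0(f\circ g)$. Identify a jet with its Taylor polynomial. Then $D^k$ is the set of polynomial maps of degree at most $k$ with no constant term and invertible linear part, and the product is truncated composition; so $D^k$ is a connected linear algebraic group, and $D^1=GL_n(\mathbb C)$.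

A \emph{holomorphic geometric structure} of order $k$ on $X$, in the sense of Gromov, is a holomorphic map $\phi\colon R^k(X)\to Z$ to a complex algebraic manifold $Z$ with an algebraic left action of $D^k$, which is equivariant: $\phi(e\cdot g)=g^{-1}\cdot\phi(e)$. One should think of $\phi(e)$ as the components of the structure at $x$ in the chart $e$, and of the action on $Z$ as the rule by which components change with the chart. The structure is of \emph{affine type} if $Z$ is an affine variety. A holomorphic tensor, that is, a holomorphic section of $TX^{\otimes p}\otimes(T^*X)^{\otimes q}$, is a structure of order $1$ with $Z=(\mathbb C^n)^{\otimes p}\otimes((\mathbb C^n)^*)^{\otimes q}$. A holomorphic affine connection is a structure of order $2$: $\phi(j^2_0f)$ is the array of Christoffel symbols at $0$ in the chart $f$. Both are of affine type, and so is any finite collection of them, with $Z$ the product.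

A local biholomorphism $\psi$ of $X$ acts on frames by $\psi\cdot j^k_0f=j^k_0(\psi\circ f)$. A local holomorphic vector field $v$ with local flow $\psi_t$ is a \emph{Killing field} of $\phi$ if $\phi(\psi_t\cdot e)=\phi(e)$ whenever the left side is defined. For a tensor $\tau$ this says that the Lie derivative $L_v\tau$ vanishes. The structure $\phi$ is \emph{locally homogeneous} if for every $x\in X$ the values at $x$ of the Killing fields defined near $x$ span $T_xX$.

\subsection{The question}

On a complex torus $X=\mathbb C^n/\Lambda$ every structure of affine type is locally homogeneous. Indeed, $x\mapsto j^k_0(u\mapsto x+u)$ is a holomorphic section of $R^k(X)$; composing it with $\phi$ gives a holomorphic map from the compact manifold $X$ to $Z\subset\mathbb C^N$, which is constant. So all translations preserve $\phi$. The argument needs $Z$ affine, and so does the conclusion: a nonconstant holomorphic map $h$ from an elliptic curve to $Z=\mathbb P^1$, with the trivial action of $D^1$, is a geometric structure whose Killing fields satisfy $dh(v)=0$, hence vanish.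

Among compact curves only the elliptic ones have this property: $\mathbb P^1$ carries a nonzero vector field with a zero, a curve of genus at least $2$ carries a nonzero $1$-form with a zero, and a nonzero tensor with a zero is never locally homogeneous (Lemma~\ref{lem:zero}). In dimension one, then, the property holds exactly when the canonical bundle $K_X$ is trivial. This suggests the following question, posed in \cite{BD}.

\begin{quote}
\textbf{Question.} Is every holomorphic geometric structure of affine type on every compact complex manifold with trivial canonical bundle locally homogeneous?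
\end{quote}

The answer is known to be positive if $X$ is K\"ahler, and also if $X$ is in Fujiki class $\mathcal C$ (bimeromorphic to a compact K\"ahler manifold) and $TX$ is polystable with respect to some Gauduchon metric. There is a reason for doubt in general. Triviality of $K_X$ is a condition on $\det TX$ only. In the two known cases $TX$ itself carries a metric whose curvature has vanishing trace. Without such a metric, $TX$ may be an extension of a negative bundle by a positive one whose determinants cancel, and then tensors with zeros can exist.

\subsection{Results}

\begin{theorem}\label{thm:A}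
For every $n\ge3$ there are a compact complex manifold $X$ of dimension $n$ with $K_X$ trivial and a holomorphic form $\tau$ on $X$ that has zeros but is not identically zero. The structure $\tau$ is of affine type, of order $1$, and is not locally homogeneous. Moreover, $X$ carries a pair of holomorphic forms, again a structure of affine type, whose local Killing fields span $T_xX$ at no point $x\in X$. For $n\ge4$ one can also take $X$ simply connected.
\end{theorem}

So the answer to the Question is no. The obstruction used in Theorem~\ref{thm:A} turns out to be the only one.

\begin{theorem}\label{thm:B}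
For a compact complex manifold $X$ the following are equivalent:
\begin{enumerate}
\item[(1)] every holomorphic geometric structure of affine type on $X$ is locally homogeneous;
\item[(2)] for all $p,q\ge0$, a holomorphic section of $TX^{\otimes p}\otimes(T^*X)^{\otimes q}$ that vanishes at some point vanishes identically.
\end{enumerate}
\end{theorem}

Condition (2) can be verified by a curvature argument. The notions in the next statement are recalled in Section~\ref{sec:C}.

\begin{theorem}\label{thm:C}
Let $X$ be a compact complex manifold. Suppose that there are a Hermitian metric $\omega$ on $X$ and a filtration $0=T_0\subset T_1\subset\dots\subset T_m=TX$ by holomorphic subbundles such that each $T_i/T_{i-1}$ carries a Hermitian metric whose Chern curvature satisfies $\Lambda_\omega F=0$. Then every holomorphic geometric structure of affine type on $X$ is locally homogeneous. The hypothesis holds for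
\begin{enumerate}
\item[(a)] compact K\"ahler manifolds with $c_1(X)=0$ in $H^2(X,\mathbb R)$;
\item[(b)] compact complex manifolds with $K_X$ trivial and $TX$ polystable for some Gauduchon metric, and more generally those for which $TX$ is filtered by subbundles whose quotients are polystable of slope $0$ for one Gauduchon metric;
\item[(c)] all compact complex curves and surfaces with trivial canonical bundle.
\end{enumerate}
\end{theorem}

Parts (a) and (b) contain the two known cases, the second one without the class $\mathcal C$ hypothesis. Theorem~\ref{thm:A} and Theorem~\ref{thm:C}(c) together give the exact range of dimensions.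

\begin{corollary}\label{cor:D}
The statement ``every holomorphic geometric structure of affine type on every compact complex manifold of dimension $n$ with trivial canonical bundle is locally homogeneous'' is true exactly for $n\le2$.
\end{corollary}

Section~\ref{sec:zeros} contains two short lemmas on zeros, and Section~\ref{sec:A} the counterexamples. The longest argument is the implication (2)$\Rightarrow$(1) of Theorem~\ref{thm:B}; we carry it out by hand for a $1$-form on a surface in Section~\ref{sec:model} and in general in Section~\ref{sec:B}. Theorem~\ref{thm:C} is proved in Section~\ref{sec:C}.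

\section{Zeros of tensors}\label{sec:zeros}

\begin{lemma}\label{lem:zero}
A holomorphic tensor $\tau\not\equiv0$ on a complex manifold $X$ that vanishes at a point $x$ is not locally homogeneous.
\end{lemma}

\begin{proof}
Suppose that Killing fields $v_1,\dots,v_n$ defined near $x$ give a basis of $T_xX$. Their local flows $\psi^i_t$ preserve $\tau$, so they map zeros of $\tau$ to zeros of $\tau$. The map $(t_1,\dots,t_n)\mapsto\psi^1_{t_1}\circ\dots\circ\psi^n_{t_n}(x)$ therefore takes values in the zero set of $\tau$. Its differential at $0$ sends the standard basis to $v_1(x),\dots,v_n(x)$, so its image contains a neighborhood of $x$. Then $\tau\equiv0$ by the identity theorem, a contradiction.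
\end{proof}

Since tensors are structures of affine type, Lemma~\ref{lem:zero} is the implication (1)$\Rightarrow$(2) of Theorem~\ref{thm:B}.

We say that a holomorphic vector bundle $E$ on $X$ has \emph{property (Z)} if every holomorphic section of $E$ over $X$ that vanishes at some point vanishes identically. Subbundles of a bundle with property (Z) have property (Z). Extensions have it too:

\begin{lemma}\label{lem:filt}
Let $0=E_0\subset E_1\subset\dots\subset E_m=E$ be holomorphic subbundles such that each $E_i/E_{i-1}$ has property (Z). Then $E$ has property (Z).
\end{lemma}

\begin{proof}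
Let $s$ be a section of $E_i$, $i\ge1$, with $s(x)=0$. Its image in $E_i/E_{i-1}$ vanishes at $x$, hence identically, so $s$ is a section of $E_{i-1}$. Descending from $i=m$ to $i=1$ gives $s\equiv0$.
\end{proof}

\section{Fibrations with trivial canonical bundle}\label{sec:A}

\subsection{Families of tori}

By Lemma~\ref{lem:zero} we need a nonzero form with zeros on a manifold with $K_X$ trivial. We pull it back from a base. Let $\pi\colon X\to B$ be a surjective holomorphic submersion. Then $\pi^*$ is injective on forms at every point, so $\pi^*\theta$ vanishes exactly over the zeros of $\theta$. The sequence $0\to T_{X/B}\to TX\to\pi^*TB\to0$ gives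
\begin{equation}\label{eq:canonical}
K_X\cong\pi^*K_B\otimes(\det T_{X/B})^{-1}.
\end{equation}
We want sections of $K_B$ with zeros, so $K_B$ is not trivial, and we need $\det T_{X/B}\cong\pi^*K_B$. A product does not satisfy this; the fibers must vary.

The simplest candidates are quotients of a vector bundle $V\to B$ of rank $\rho$ by the lattices spanned by $2\rho$ holomorphic sections that are $\mathbb R$-linearly independent at every point. Then $T_{X/B}\cong\pi^*V$, and we want $\det V\cong K_B$. For $\rho=1$ this is impossible, since such a section has no zero and trivializes $V$. For $\rho=2$ there is room, because the matrices $\left(\begin{smallmatrix}\alpha&-\bar\beta\\ \beta&\bar\alpha\end{smallmatrix}\right)$ form a real $4$-dimensional space in which every nonzero element is invertible.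

\begin{lemma}\label{lem:torus}
Let $B$ be a compact complex manifold of dimension $m$, and let $L$ be a holomorphic line bundle on $B$ with two sections $s_0,s_1$ without common zero. There is a compact complex manifold $X$ of dimension $m+2$, diffeomorphic to $B\times(\mathbb R/\mathbb Z)^4$, with a surjective holomorphic submersion $\pi\colon X\to B$ such that $T_{X/B}\cong\pi^*(L\oplus L)$ and $K_X\cong\pi^*(K_B\otimes L^{-2})$.
\end{lemma}

\begin{proof}
Let $V=L\oplus L$. For $(\alpha,\beta)\in\mathbb C^2$ consider the holomorphic section
\[
\sigma_{\alpha,\beta}=(\alpha s_0-\bar\beta s_1,\ \beta s_0+\bar\alpha s_1)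
\]
of $V$, which depends $\mathbb R$-linearly on $(\alpha,\beta)$. It is obtained by applying to $(s_0,s_1)$ the matrix above, whose determinant is $|\alpha|^2+|\beta|^2$. Since $(s_0,s_1)(b)\ne0$, we have $\sigma_{\alpha,\beta}(b)=0$ only if $\alpha=\beta=0$. Hence $\Psi\colon B\times\mathbb C^2\to V$, $(b,\alpha,\beta)\mapsto\sigma_{\alpha,\beta}(b)$, is an isomorphism of real vector bundles of rank $4$. The group $\Gamma=\mathbb Z[i]^2\cong\mathbb Z^4$ acts on the total space of $V$ by the biholomorphisms $v\mapsto v+\sigma_\gamma(b)$, for $v\in V_b$ and $\gamma\in\Gamma$. Under $\Psi$ this is the action by translations on the factor $\mathbb C^2$. So it is free and properly discontinuous, and $X=V/\Gamma$ is a complex manifold diffeomorphic to $B\times\mathbb C^2/\Gamma$. The projection $V\to B$ descends to $\pi$. The vertical tangent space of $V$ at a point over $b$ is canonically $V_b$, and translations of the fiber respect this identification, so $T_{X/B}\cong\pi^*V$. Now apply \eqref{eq:canonical} with $\det V=L^2$.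
\end{proof}

The sections $s_0,s_1$ define a map $f=[s_0:s_1]\colon B\to\mathbb P^1$ with $L=f^*\mathcal O(1)$. So we look for a base with a map $f$ to $\mathbb P^1$ such that $K_B\cong f^*\mathcal O(2)$. Let $[w_0:w_1]$ be homogeneous coordinates on $\mathbb P^1$; from now on $L=f^*\mathcal O(1)$ and $s_i=f^*w_i$.

\subsection{A threefold in coordinates}\label{sec:threefold}

Let $C$ be the curve obtained by gluing the smooth affine curves $C_0=\{y^2=x^8-1\}$ and $C_\infty=\{\zeta^2=1-\xi^8\}$ by $\xi=1/x$, $\zeta=y/x^4$. The map $f\colon C\to\mathbb P^1$ given by $[1:x]$ on $C_0$ and $[\xi:1]$ on $C_\infty$ is a double cover, so $C$ is compact; it is connected because there are branch points. On $C_0$ the form $\theta_0=dx/y$ is holomorphic and has no zero: where $y\ne0$ the function $x$ is a coordinate, and where $y=0$ the function $y$ is a coordinate and $\theta_0=dy/(4x^7)$. In the same way $d\xi/\zeta$ is holomorphic without zero on $C_\infty$, and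
\[
\theta_0=-\xi^2\,d\xi/\zeta .
\]
So $\theta_0$ is a holomorphic $1$-form on $C$ with double zeros at the two points $\xi=0$, $\zeta=\pm1$. This is the divisor of $s_0^2$, so $K_C\cong L^2$ and $C$ has genus $3$.

Let $X$ be the threefold given by Lemma~\ref{lem:torus}. Over $C_0$ write a point of $V$ as $(v_1s_0,v_2s_0)$. Since $s_1=xs_0$, the fiber of $X$ over $(x,y)$ is the quotient of $\mathbb C^2$ by the lattice generated by $(1,x)$, $(i,-ix)$, $(-x,1)$ and $(ix,i)$, the values of $\sigma_{\alpha,\beta}$ for $(\alpha,\beta)=(1,0),(i,0),(0,1),(0,i)$. The $3$-form
\[
\Omega=\frac{dx}{y}\wedge dv_1\wedge dv_2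
\]
is invariant under $\Gamma$, since each translation adds a multiple of $dx$ to $dv_i$. Over $C_\infty$ write a point of $V$ as $(v_1's_1,v_2's_1)$, so that $v_i=v_i'/\xi$ and $dv_1\wedge dv_2\equiv\xi^{-2}\,dv_1'\wedge dv_2'$ modulo $d\xi$. The pole of order two cancels the double zero of $\theta_0$:
\[
\Omega=-\frac{d\xi}{\zeta}\wedge dv_1'\wedge dv_2' .
\]
Thus $\Omega$ trivializes $K_X$, while the $1$-form $\pi^*\theta_0$ vanishes exactly on two fibers of $\pi$. This answers the Question. If we add the holomorphic form $\pi^*(x\,dx/y)$, a vector field preserving both forms preserves their ratio $x$, and homogeneity fails at every point.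

\subsection{Bases of any dimension}

\begin{lemma}\label{lem:base}
For every $m\ge1$ there are a compact complex manifold $B$ of dimension $m$ and a surjective holomorphic map $f\colon B\to\mathbb P^1$ with $K_B\cong f^*\mathcal O(2)$. For $m\ge2$, $B$ can be taken simply connected.
\end{lemma}

\begin{proof}
Let $Y=\mathbb P^1\times\mathbb P^m$, so $K_Y=\mathcal O(-2,-m-1)$. The line bundle $\mathcal O(4,m+1)$ is very ample, so by Bertini's theorem it has a section whose zero divisor $B$ is smooth. By the Lefschetz hyperplane theorem, $\pi_i(B)\to\pi_i(Y)$ is bijective for $i<m$; hence $B$ is connected, and simply connected if $m\ge2$. Let $f$ be the restriction of the first projection. The bidegree is chosen so that adjunction gives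
\[
K_B\cong\big(\mathcal O(-2,-m-1)\otimes\mathcal O(4,m+1)\big)|_B=\mathcal O(2,0)|_B=f^*\mathcal O(2).
\]
The fiber of $f$ over a point is the zero set in $\mathbb P^m$ of a homogeneous polynomial of degree $m+1$, which is not empty. So $f$ is surjective.
\end{proof}

For $m=1$ this $B$ is a hyperelliptic curve of genus $3$, like the curve $C$ above.

\subsection{Families of K3 surfaces}

To make $X$ simply connected we replace the tori by simply connected fibers. What mattered in Lemma~\ref{lem:torus} was $\det T_{X/B}\cong\pi^*f^*\mathcal O(2)$, and twistor spaces have the same feature. Let $S$ be a K3 surface, that is, a simply connected compact complex surface with trivial canonical bundle, endowed with a hyperk\"ahler metric, which exists by Yau's theorem. Its twistor space is a complex threefold $Z_S$ with a map $p\colon Z_S\to\mathbb P^1$. By \cite[Theorem 3.3]{HKLR}, $p$ is a holomorphic submersion which is smoothly the projection $S\times\mathbb P^1\to\mathbb P^1$, and there is a holomorphic section of $\Lambda^2T^*_{Z_S/\mathbb P^1}\otimes p^*\mathcal O(2)$ that is symplectic on every fiber. The fibers have dimension $2$, so this is a nowhere vanishing section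 of a line bundle, and $\det T_{Z_S/\mathbb P^1}\cong p^*\mathcal O(2)$.

Given $(B,f)$ as in Lemma~\ref{lem:base}, let $X=\{(b,z)\in B\times Z_S: f(b)=p(z)\}$. Since $p$ is a submersion, $X$ is a compact complex manifold of dimension $m+2$, the projection $\pi\colon X\to B$ is a surjective submersion, and $T_{X/B}$ is the pullback of $T_{Z_S/\mathbb P^1}$. So $\det T_{X/B}\cong\pi^*f^*\mathcal O(2)\cong\pi^*K_B$, and $K_X$ is trivial by \eqref{eq:canonical}. Finally $X$ is diffeomorphic to $B\times S$, which is simply connected when $B$ is.

\subsection{Proof of Theorem~\ref{thm:A}}

Let $m=n-2\ge1$ and take $(B,f)$ from Lemma~\ref{lem:base}. Let $\pi\colon X\to B$ be the family of tori of Lemma~\ref{lem:torus}, for which $K_X\cong\pi^*(K_B\otimes L^{-2})$ is trivial, or, if $n\ge4$ and $X$ is to be simply connected, the family of K3 surfaces. Let $\theta_0,\theta_1$ be the holomorphic $m$-forms on $B$ that correspond to $s_0^2$ and $s_0s_1$ under $K_B\cong L^2$. Put $\tau_i=\pi^*\theta_i$ and $q=f\circ\pi\colon X\to\mathbb P^1$, a surjective map.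

The form $\tau=\tau_0$ vanishes exactly on $q^{-1}([0:1])$, which is a nonempty proper subset of $X$. It is a structure of order $1$ with $Z=\Lambda^m(\mathbb C^n)^*$, an affine space, and it is not locally homogeneous by Lemma~\ref{lem:zero}.

The pair $(\tau_0,\tau_1)$ is a structure with $Z=(\Lambda^m(\mathbb C^n)^*)^{\oplus2}$. The open set $X^\circ=X\setminus q^{-1}([0:1])$ is dense, being the complement of a proper analytic subset. On $X^\circ$ the form $\tau_0$ has no zero and $\tau_1=h\tau_0$ with $h=(w_1/w_0)\circ q$. If $v$ is a Killing field of the pair, then $0=L_v\tau_1-hL_v\tau_0=v(h)\,\tau_0$ on $X^\circ$. So $v(h)=0$, which means $dq(v)=0$ on $X^\circ$, and by density on the whole domain of $v$. If Killing fields spanned $T_xX$, they would span the tangent spaces at all points near $x$. Then $dq=0$ near $x$, and $q$ would be constant by the identity theorem. This contradicts surjectivity. \qed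

\begin{remark}
By Theorem~\ref{thm:C}, these manifolds are not K\"ahler, and their tangent bundles are not polystable for any Gauduchon metric.
\end{remark}

\begin{remark}
The flow of a local vector field tangent to the fibers of $\pi$ satisfies $\pi\circ\psi_t=\pi$, so it preserves $\tau_0$ and $\tau_1$. Hence there are nonzero Killing fields vanishing to arbitrarily high order at a given point. We make no claim about rigid structures, whose local symmetries are determined by a jet of finite order.
\end{remark}

\section{A model: one-forms on a surface}\label{sec:model}

Let $X$ be a surface satisfying condition (2) of Theorem~\ref{thm:B}, and let $\alpha\not\equiv0$ be a holomorphic $1$-form. We show directly that $\alpha$ is locally homogeneous. By (2), $\alpha$ has no zero. Straightening a local generator of $\ker\alpha$, we find coordinates $(x,y)$ near any point with $\alpha=a\,dx$ and $a$ nowhere zero. Now apply (2) to the tensor $d\alpha=a_y\,dy\wedge dx$. If $d\alpha\equiv0$, then $a$ depends on $x$ only, we replace $x$ by a primitive of $a$, and $\alpha=dx$ is preserved by $\partial_x$ and $\partial_y$. Otherwise $d\alpha$ has no zero, $(x,\log a)$ are local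 coordinates, and after renaming $\alpha=e^y\,dx$. For $v=A\partial_x+B\partial_y$ we have
\[
L_v(e^y\,dx)=e^y\big((B+A_x)\,dx+A_y\,dy\big).
\]
So the Killing fields are the fields $A(x)\partial_x-A'(x)\partial_y$; among them $\partial_x$ and $x\partial_x-\partial_y$ span every tangent space. Three features of this computation reappear in the general proof.

\emph{Derivatives of the structure must be controlled.} The form $e^{y^2}dx$ on $\mathbb C^2$ has no zero, so its values at any two points are related by a linear isomorphism. But its differential $2ye^{y^2}dy\wedge dx$ vanishes exactly along $y=0$, and Killing fields preserve this line. In general, condition (2) has to be applied to the jets of $\phi$ of all orders.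

\emph{The Killing equation has hidden conditions.} For $\alpha=e^y\,dx$ the equation on $1$-jets is $A_y=0$, $B+A_x=0$. Differentiating gives $B_y=-A_{xy}=0$, a further condition on the $1$-jet of $v$. So not every $1$-jet satisfying the equation extends to a $2$-jet satisfying the differentiated equation. For $e^{y^2}dx$ the equations are $A_y=0$ and $2yB+A_x=0$; the $y$-derivative of the second at $y=0$ gives $B=0$, a condition on the value of $v$ itself. One must work with the jets that extend to all orders, and show that their values span $T_xX$.

\emph{The solution space may be infinite-dimensional.} Here $A(x)$ is an arbitrary function. A formal solution need not converge, for instance when $A$ is a divergent power series. An existence theorem is needed to produce convergent solutions with a prescribed finite jet.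

\section{From tensors without zeros to local homogeneity}\label{sec:B}

Assume condition (2) of Theorem~\ref{thm:B} and let $\phi\colon R^k(X)\to Z$ be of affine type. We prove that $\phi$ is locally homogeneous, in four steps. The jets of $\phi$ of each order lie in a single orbit of the jet group (\ref{sec:orbit}). As a consequence, the jets of vector fields that solve the Killing equation to all orders form vector bundles $\mathcal F_r$ that map onto each other and onto $TX$ (\ref{sec:reductions}, \ref{sec:killing}). For large $r$ the bundle $\mathcal F_r$ is a formally integrable equation (\ref{sec:integrable}). A theorem of Goldschmidt then gives convergent solutions (\ref{sec:solutions}). Condition (2) and the affine type are used only in \ref{sec:linear}--\ref{sec:orbit}; compactness of $X$ is not used in this section.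

\subsection{Algebraic groups and reduction to a linear action}\label{sec:linear}

Let $G$ be a linear algebraic group over $\mathbb C$. A \emph{rational $G$-module} will mean a finite-dimensional vector space $W$ with a homomorphism of algebraic groups $G\to GL(W)$. We use the following standard facts.
\begin{enumerate}
\item[(G1)] An orbit $Gz$ in a rational $G$-module $W$ is Zariski open in its Zariski closure and is a locally closed complex submanifold of $W$; the map $g\mapsto gz$ is a submersion $G\to Gz$.
\item[(G2)] The image of a homomorphism of algebraic groups is a Zariski closed subgroup, and a surjective homomorphism is a submersion.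
\item[(G3)] If $G$ is unipotent, a nonzero rational $G$-module has a nonzero fixed vector.
\item[(G4)] Every irreducible rational $GL_n(\mathbb C)$-module is a direct summand of some $(\mathbb C^n)^{\otimes p}\otimes((\mathbb C^n)^*)^{\otimes q}$.
\end{enumerate}

We first replace $Z$ by a module. Let $G=D^k$ act on the coordinate ring $\mathbb C[Z]$ by $(gF)(z)=F(g^{-1}z)$. Since $G\times Z$ is affine, $F(g^{-1}z)=\sum_ia_i(g)F_i(z)$ is a finite sum with $a_i$ and $F_i$ regular, so the translates of $F$ span a finite-dimensional rational module. Hence there is a rational submodule $M_0\subset\mathbb C[Z]$ containing generators of the algebra $\mathbb C[Z]$. The evaluation map $\iota\colon Z\to M_0^*$, $\iota(z)(F)=F(z)$, is a morphism, it is injective because generators separate points, and it is equivariant: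
\begin{equation}\label{eq:ev}
\iota(gz)(F)=F(gz)=(g^{-1}F)(z)=\big(g\,\iota(z)\big)(F).
\end{equation}
A flow preserves $\phi$ if and only if it preserves $\iota\circ\phi$. So we may assume that $Z=W$ is a rational $D^k$-module.

For a rational $D^r$-module $M$ let $E(M)$ be the quotient of $R^r(X)\times M$ by $(e,\mu)\sim(eg,g^{-1}\mu)$, a holomorphic vector bundle on $X$. Its sections are the equivariant holomorphic maps $R^r(X)\to M$, and a section vanishes at $x$ if and only if the map vanishes at one frame over $x$.

\begin{lemma}\label{lem:natural}
For every rational $D^r$-module $M$ the bundle $E(M)$ has property (Z).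
\end{lemma}

\begin{proof}
Let $\mathcal U$ be the kernel of the truncation $D^r\to D^1=GL_n(\mathbb C)$. It is unipotent: $D^r$ acts faithfully by substitution on $\mathfrak m/\mathfrak m^{r+1}$, where $\mathfrak m$ is the ideal of germs of functions vanishing at $0$, and $\mathcal U$ acts trivially on each $\mathfrak m^j/\mathfrak m^{j+1}$. If $M\ne0$, the space $M^{\mathcal U}$ of fixed vectors is nonzero by (G3); it is a submodule because $\mathcal U$ is normal, and $D^r$ acts on it through $GL_n(\mathbb C)$. Choose an irreducible submodule $M_1\subset M^{\mathcal U}$ and repeat with $M/M_1$. This filters $M$ by submodules whose quotients are irreducible $GL_n(\mathbb C)$-modules. Since $E(\mathbb C^n)\cong TX$ by $(j^r_0f,w)\mapsto d_0f(w)$, fact (G4) shows that the bundles $E(M_i/M_{i-1})$ are subbundles of tensor bundles. They have property (Z) by (2), and Lemma~\ref{lem:filt} applies.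
\end{proof}

\subsection{The jets of $\phi$ lie in one orbit}\label{sec:orbit}

Let $t_u$ be the translation by $u$ in $\mathbb C^n$. A chart $f\colon(\mathbb C^n,0)\to(X,x)$ gives a $k$-frame $e_f(u)=j^k_0(f\circ t_u)$ at each nearby point $f(u)$. These frames trivialize $E(W)$ near $x$, and the section given by an equivariant map $\chi$ becomes the $W$-valued function $\chi_f(u)=\chi(e_f(u))$. For $r\ge k$ let $W_r$ be the vector space of $(r-k)$-jets at $0$ of maps $\mathbb C^n\to W$, and define
\[
\phi^{(r)}\colon R^r(X)\to W_r,\qquad \phi^{(r)}(j^r_0f)=j^{r-k}_0(\phi_f).
\]
In coordinates on $X$, $e_f(u)$ is the list of derivatives $\partial^\alpha f(u)$, $|\alpha|\le k$. Its $(r-k)$-jet at $u=0$ is determined by $j^r_0f$, so $\phi^{(r)}$ is well defined and holomorphic.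

To see that $\phi^{(r)}$ is again a geometric structure, let $g$ be a germ of biholomorphism of $(\mathbb C^n,0)$ and put $\gamma_g(u)=j^k_0(t_{-g(u)}\circ g\circ t_u)\in D^k$. From $f\circ g\circ t_u=(f\circ t_{g(u)})\circ(t_{-g(u)}\circ g\circ t_u)$ we get $e_{f\circ g}(u)=e_f(g(u))\cdot\gamma_g(u)$. Therefore $\phi_{f\circ g}=g^*(\phi_f)$, where for a germ $\kappa\colon(\mathbb C^n,0)\to W$
\[
(g^*\kappa)(u)=\gamma_g(u)^{-1}\cdot\kappa(g(u)).
\]
The identity $\gamma_{gh}(u)=\gamma_g(h(u))\,\gamma_h(u)$ gives $(gh)^*=h^*g^*$. The coordinates of $\gamma_g(u)$ are the derivatives of $g$ at $u$ of orders $1$ to $k$, and the matrix entries of the action on $W$ are polynomials in these and in the inverse of the Jacobian determinant. By the chain rule, $j^{r-k}_0(g^*\kappa)$ is linear in $j^{r-k}_0\kappa$ with coefficients that are regular functions of $j^r_0g\in D^r$. So $g\cdot\kappa=(g^{-1})^*\kappa$ makes $W_r$ a rational $D^r$-module, and $\phi^{(r)}(e\cdot g)=g^{-1}\cdot\phi^{(r)}(e)$.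

\begin{proposition}\label{prop:orbit}
For every $r\ge k$ the image of $\phi^{(r)}$ is contained in a single $D^r$-orbit of $W_r$.
\end{proposition}

\begin{proof}
The idea is to express membership in an orbit closure as the vanishing of a section of a bundle $E(M)$. Let $z=\phi^{(r)}(e)$ and let $Y$ be the Zariski closure of $D^rz$. Let $M$ be the space of polynomials on $W_r$ of degree at most $d$ that vanish on $Y$, with $d$ so large that $M$ generates the ideal of $Y$. Since the action on $W_r$ is linear and preserves $Y$, $M$ is a rational $D^r$-module. The evaluation map $P\colon W_r\to M^*$, $P(z')(F)=F(z')$, is equivariant by \eqref{eq:ev}, and $P^{-1}(0)=Y$. Thus $P\circ\phi^{(r)}$ is a section of $E(M^*)$ that vanishes at the base point of $e$. By Lemma~\ref{lem:natural} it vanishes identically, so the image of $\phi^{(r)}$ lies in $Y$.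

This holds for every $z$ in the image. So if $z,z'$ are in the image, each lies in the orbit closure of the other, and the two orbits have the same closure $Y$. By (G1) both are dense open subsets of $Y$ in the Zariski topology; they intersect, hence coincide.
\end{proof}

\subsection{Reductions of the frame bundles}\label{sec:reductions}

Proposition~\ref{prop:orbit} says that near any two points of $X$ the structure looks the same up to any finite order. We collect the frames in which it takes a fixed normal form. Fix a chart $f_0\colon(\mathbb C^n,0)\to X$, let $z_r=\phi^{(r)}(j^r_0f_0)$, let $H_r\subset D^r$ be the stabilizer of $z_r$, an algebraic subgroup, and let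
\[
P_r=(\phi^{(r)})^{-1}(z_r)\subset R^r(X).
\]
By Proposition~\ref{prop:orbit} and (G1), $\phi^{(r)}$ is a holomorphic map to the manifold $D^rz_r$, and by equivariance its restriction to each fiber of $R^r(X)\to X$ is a surjective submersion. Hence $P_r$ is a submanifold of dimension $n+\dim H_r$ with $T_eP_r=\ker d\phi^{(r)}_e$, and it meets each fiber in one $H_r$-orbit. The kernel of $T_eP_r\to T_xX$ is the kernel of the differential of $\phi^{(r)}$ along the fiber, of dimension $\dim H_r$. So $P_r\to X$ is a surjective submersion, and $P_r$ is a holomorphic principal $H_r$-subbundle of $R^r(X)$.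

For $r'\ge r$ the truncation maps $R^{r'}(X)\to R^r(X)$, $D^{r'}\to D^r$ and $W_{r'}\to W_r$ are compatible with the actions and with $\phi^{(r')},\phi^{(r)}$. So they send $P_{r'}$ to $P_r$ and $H_{r'}$ to $H_r$, but in general not onto; this reflects the hidden conditions of Section~\ref{sec:model}. We pass to the stable images. For fixed $r$ the images of $H_{r'}$ in $H_r$ are closed by (G2) and decrease with $r'$, so they equal a fixed algebraic group $G_r$ for $r'\ge\rho(r)$. For such $r'$ the image of $P_{r'}$ in $R^r(X)$ is one $G_r$-orbit in each fiber and decreases with $r'$, so it does not depend on $r'$; call it $Q_r$. Take $r'\ge\rho(r),\rho(r+1),r+1$ and a local section of $P_{r'}$ over an open set $\Omega$. This section and its truncations trivialize the frame bundles over $\Omega$, and the maps $P_{r'}\to Q_{r+1}\to Q_r$ become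
\[
\Omega\times H_{r'}\to\Omega\times G_{r+1}\to\Omega\times G_r ,
\]
induced by surjective homomorphisms. So $Q_r$ is a holomorphic principal $G_r$-subbundle of $R^r(X)$, and by (G2) the maps $P_{r'}\to Q_r$ for $r'\ge\rho(r)$ and $Q_{r+1}\to Q_r$ are surjective submersions.

\subsection{The Killing equation}\label{sec:killing}

For a holomorphic vector bundle $E$ let $J^r(E)$ be the bundle of $r$-jets of local holomorphic sections. The kernel of the truncation $J^r(TX)_x\to J^{r-1}(TX)_x$ is the space $S^rT^*_xX\otimes T_xX$ of homogeneous polynomial maps $T_xX\to T_xX$ of degree $r$: a field whose $(r-1)$-jet vanishes is sent to its leading term.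

Jets of vector fields are tangent vectors to frame bundles. Let $v$ be a field near $x$ with flow $\psi_t$ and let $e=j^r_0f$ be a frame at $x$. In coordinates on $X$, frames are polynomial maps and $\frac{d}{dt}\big|_0\,\psi_t\cdot e=j^r_0(v\circ f)$. Since $f$ is a local biholomorphism, this defines a linear isomorphism
\[
\lambda_e\colon J^r(TX)_x\to T_eR^r(X),\qquad j^r_xv\mapsto\tfrac{d}{dt}\big|_0\,\psi_t\cdot e,
\]
which depends holomorphically on $e$, commutes with truncations, and turns $j^r_xv\mapsto v(x)$ into the projection $T_eR^r(X)\to T_xX$.

For $e\in R^k(X)$ over $x$ put $(\mathcal Lv)(e)=d\phi_e(\lambda_e(j^k_xv))=\frac{d}{dt}\big|_0\phi(\psi_t\cdot e)$. Flows commute with the right action and $D^k$ acts linearly on $W$, so $\mathcal Lv$ is equivariant: it is a local section of $E(W)$, and $\mathcal L$ is a linear differential operator of order at most $k$ with holomorphic coefficients. Since $\frac{d}{dt}\phi(\psi_t\cdot e)=(\mathcal Lv)(\psi_t\cdot e)$, the field $v$ is Killing if and only if $\mathcal Lv=0$. For $r\ge k$ let $\mathcal K_r$ be the kernel of the bundle map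
\[
p_r\colon J^r(TX)\to J^{r-k}(E(W)),\qquad j^r_xv\mapsto j^{r-k}_x(\mathcal Lv).
\]
For $e=j^r_0f$ we have $e_{\psi_t\circ f}(u)=\psi_t\cdot e_f(u)$, and derivatives in $t$ and $u$ commute, so
\[
d\phi^{(r)}_e\big(\lambda_e(j^r_xv)\big)=\tfrac{d}{dt}\big|_0\,j^{r-k}_0\big(u\mapsto\phi(\psi_t\cdot e_f(u))\big)=j^{r-k}_0\big((\mathcal Lv)_f\big).
\]
The right side vanishes if and only if $j^{r-k}_x(\mathcal Lv)=0$. Therefore
\begin{equation}\label{eq:KP}
\lambda_e(\mathcal K_{r,x})=T_eP_r\qquad\text{for }e\in P_r\text{ over }x .
\end{equation}
In particular $p_r$ has constant rank and $\mathcal K_r$ is a holomorphic subbundle of $J^r(TX)$.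

Let $\mathcal F_r$ be the image of $\mathcal K_{r'}$ in $J^r(TX)$ for some $r'\ge\rho(r)$. Given $e\in Q_r$ over $x$, choose $e'\in P_{r'}$ above $e$. Since $T_{e'}P_{r'}\to T_eQ_r$ is onto, \eqref{eq:KP} gives
\begin{equation}\label{eq:FQ}
\lambda_e(\mathcal F_{r,x})=T_eQ_r\qquad\text{for }e\in Q_r\text{ over }x .
\end{equation}
So $\mathcal F_r$ does not depend on $r'$ and has constant dimension; as the image of a bundle map of constant rank it is a holomorphic subbundle. It is contained in $\mathcal K_r$, because truncation maps $\mathcal K_{r'}$ to $\mathcal K_r$. Since $Q_{r+1}\to Q_r$ and $Q_r\to X$ are surjective submersions, \eqref{eq:FQ} shows that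
\begin{equation}\label{eq:onto}
\mathcal F_{r+1}\to\mathcal F_r\quad\text{and}\quad\mathcal F_r\to TX\quad\text{are surjective.}
\end{equation}
Thus every tangent vector at $x$ is the value of a formal power series solution of $\mathcal Lv=0$. It remains to find convergent solutions.

\subsection{Formal integrability}\label{sec:integrable}

A \emph{linear equation of order $r$} is a holomorphic subbundle $\mathcal F\subset J^r(TX)$, and its \emph{solutions} are the local fields $v$ with $j^rv$ a section of $\mathcal F$. Let $\Phi\colon J^r(TX)\to J^r(TX)/\mathcal F$ be the quotient map. The \emph{$l$-th prolongation} consists of the jets satisfying the equation differentiated $l$ times,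
\[
\mathcal F^{(l)}_x=\{j^{r+l}_xv:\ j^l_x(\Phi(j^rv))=0\},
\]
that is, $\mathcal F^{(l)}=J^{r+l}(TX)\cap J^l(\mathcal F)$. The equation is \emph{formally integrable} if all $\mathcal F^{(l)}$ are subbundles and all truncations $\mathcal F^{(l+1)}\to\mathcal F^{(l)}$, $l\ge0$, are surjective. The \emph{symbol} of $\mathcal F$ is $g_x=\mathcal F_x\cap(S^rT_x^*X\otimes T_xX)$. For a vector space $T$ and a subspace $g\subset S^rT^*\otimes T$ put
\[
g^{(1)}=\{\eta\in S^{r+1}T^*\otimes T:\ \partial_w\eta\in g\text{ for all }w\in T\}.
\]

\begin{lemma}\label{lem:prolong}
Let $\mathcal F\subset J^r(TX)$ be a linear equation with symbol $g$.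
\begin{enumerate}
\item[(a)] Let $A\colon J^r(TX)\to E$ be a holomorphic bundle map with $\mathcal F\subset\ker A$. If $j^{r+l}_xv\in\mathcal F^{(l)}_x$, then $j^l_x(A(j^rv))=0$. The converse holds if $\mathcal F=\ker A$.
\item[(b)] If $\mathcal F^{(l)}$ is a subbundle, then $(\mathcal F^{(l)})^{(1)}=\mathcal F^{(l+1)}$.
\item[(c)] The kernel of $\mathcal F^{(1)}_x\to\mathcal F_x$ is $(g_x)^{(1)}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $A=\bar A\circ\Phi$ with $\bar A$ holomorphic; a bundle map preserves the vanishing of the $l$-jet of a section. If $\mathcal F=\ker A$, then $\bar A$ is injective on fibers and locally has a holomorphic left inverse, which gives the converse.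

(b) Apply (a) to the map $j^{r+l}_yv\mapsto j^l_y(\Phi(j^rv))$, whose kernel is $\mathcal F^{(l)}$, and note that for a section $s$ the $1$-jet at $x$ of $j^ls$ vanishes if and only if $j^{l+1}_xs=0$.

(c) Let $j^r_xv=0$ and let $\eta$ be the leading term of $v$, of degree $r+1$. In coordinates, $\Phi(j^rv)=\sum_{|\alpha|\le r}\Phi_\alpha\,\partial^\alpha v$. All $\partial^\alpha v$ in this sum vanish at $x$, so its $i$-th derivative at $x$ is $\sum_\alpha\Phi_\alpha(x)\,\partial^\alpha\partial_iv(x)=\Phi_x(\partial_i\eta)$. These derivatives vanish if and only if $\partial_i\eta\in g_x$ for all $i$.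
\end{proof}

The bundles $\mathcal F_r$ have surjective truncations, but they were not defined as the prolongations of one equation. One inclusion always holds:
\begin{equation}\label{eq:incl}
\mathcal F_{r+1}\subset\mathcal F_r^{(1)}\qquad(r\ge k).
\end{equation}
Indeed, take $r'\ge\rho(r),\rho(r+1)$. An element of $\mathcal F_{r+1,x}$ is $j^{r+1}_xv$ with $j^{r'+1}_xv\in\mathcal K_{r'+1}$. Lemma~\ref{lem:prolong}(a) applied to $p_{r'}$ gives $\mathcal K_{r'+1}=\mathcal K_{r'}^{(1)}$. The composition $J^{r'}(TX)\to J^r(TX)\to J^r(TX)/\mathcal F_r$ vanishes on $\mathcal K_{r'}$, so by the same lemma the class of $j^rv$ modulo $\mathcal F_r$ has vanishing $1$-jet at $x$. This is \eqref{eq:incl}.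

Let $g_r$ be the symbol of $\mathcal F_r$. By \eqref{eq:incl} and Lemma~\ref{lem:prolong}(c), $g_{r+1,x}\subset(g_{r,x})^{(1)}$. A noetherian argument will give equality for large $r$, but at first sight the bound depends on $x$. The reductions $Q_r$ remove this dependence, because they identify all symbols with fixed spaces. The tangent space of $D^r$ at the identity is the space of $r$-jets of vector fields $\xi$ on $\mathbb C^n$ with $\xi(0)=0$. Put $A_r=S^r(\mathbb C^n)^*\otimes\mathbb C^n$, the fields that are homogeneous of degree $r$, and $\mathfrak g_r=\operatorname{Lie}(G_r)\cap A_r$. If $h_t$ is a curve in $D^r$ through the identity with velocity $\xi$, then at $e=j^r_0f$ the vertical vector $\frac{d}{dt}\big|_0\,e\cdot h_t=j^r_0(df\circ\xi)$ equals $\lambda_e(j^r_x(f_*\xi))$. For $e\in Q_r$ the vertical vectors tangent to $Q_r$ are those with $\xi\in\operatorname{Lie}(G_r)$. Elements of $g_{r,x}$ have value $0$ at $x$, so they correspond to vertical vectors, and $f_*\xi$ has vanishing $(r-1)$-jet exactly when $\xi\in A_r$. In that case its leading term is $a\circ\xi\circ a^{-1}$ with $a=d_0f$. By \eqref{eq:FQ},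
\[
g_{r,x}=\{a\circ\xi\circ a^{-1}:\ \xi\in\mathfrak g_r\}\qquad\text{for }j^r_0f\in Q_r\text{ over }x,\ a=d_0f .
\]
If $j^{r+1}_0f\in Q_{r+1}$, then $j^r_0f\in Q_r$, so the same $a$ serves for $g_{r+1,x}$ and $g_{r,x}$; and conjugation by $a$ commutes with $g\mapsto g^{(1)}$. Hence $\mathfrak g_{r+1}\subset\mathfrak g_r^{(1)}$, and equality implies $g_{r+1,x}=(g_{r,x})^{(1)}$ for all $x\in X$.

\begin{lemma}\label{lem:noether}
Let $\mathfrak g_r\subset A_r$, $r\ge k$, be subspaces with $\mathfrak g_{r+1}\subset\mathfrak g_r^{(1)}$. There is $r_0\ge k$ such that $\mathfrak g_{r+1}=\mathfrak g_r^{(1)}$ for all $r\ge r_0$.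
\end{lemma}

\begin{proof}
Let $w\in\mathbb C^n$ act from $A_r^*$ to $A_{r+1}^*$ by the transpose of $\partial_w\colon A_{r+1}\to A_r$. These operators commute, so $N=\bigoplus_{r\ge0}A_r^*$ is a graded module over the polynomial ring $S(\mathbb C^n)$. For a subspace $\mathfrak g\subset A_r$ with annihilator $\mathfrak g^\perp$, an element $\eta\in A_{r+1}$ is annihilated by $\mathbb C^n\cdot\mathfrak g^\perp$ if and only if each $\partial_w\eta$ is annihilated by $\mathfrak g^\perp$. So $(\mathfrak g^{(1)})^\perp=\mathbb C^n\cdot\mathfrak g^\perp$. For $\mathfrak g=0$ we have $\mathfrak g^{(1)}=0$, so $A_{r+1}^*=\mathbb C^n\cdot A_r^*$ and $N$ is generated by $A_0^*$. The hypothesis says $\mathbb C^n\cdot\mathfrak g_r^\perp\subset\mathfrak g_{r+1}^\perp$, so $\bigoplus_{r\ge k}\mathfrak g_r^\perp$ is a graded submodule of $N$. By Hilbert's basis theorem it is generated by homogeneous elements of degree at most some $r_0$. For $r\ge r_0$ this gives $\mathfrak g_{r+1}^\perp=\mathbb C^n\cdot\mathfrak g_r^\perp=(\mathfrak g_r^{(1)})^\perp$.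
\end{proof}

\begin{example}
For $\alpha=e^y\,dx$ as in Section~\ref{sec:model}, the image of $\mathcal K_{r'}$ in $J^r(TX)$ for $r'>r$ is cut out by the derivatives of $A_y$, $B_y$ and $B+A_x$ of order less than $r$. So $\mathcal F_r$ consists of the $r$-jets of the fields $A(x)\partial_x-A'(x)\partial_y$, and $\mathcal F_1\ne\mathcal K_1$. The symbol at the origin is spanned by $x^r\partial_y$. If $\partial_x\eta=c\,x^r\partial_y$ and $\partial_y\eta=c'x^r\partial_y$, equality of mixed derivatives gives $c'=0$. So $g_r^{(1)}=g_{r+1}$ for all $r\ge1$.
\end{example}

\begin{proposition}\label{prop:fi}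
The equation $\mathcal F_{r_0}$ is formally integrable.
\end{proposition}

\begin{proof}
Let $r\ge r_0$ and $\eta\in\mathcal F^{(1)}_{r,x}$. Its truncation lies in $\mathcal F_{r,x}$ and by \eqref{eq:onto} lifts to some $\eta'\in\mathcal F_{r+1,x}\subset\mathcal F^{(1)}_{r,x}$. By Lemma~\ref{lem:prolong}(c), $\eta-\eta'\in(g_{r,x})^{(1)}=g_{r+1,x}\subset\mathcal F_{r+1,x}$. So $\mathcal F_r^{(1)}=\mathcal F_{r+1}$. Induction on $l$ with Lemma~\ref{lem:prolong}(b) gives $\mathcal F_{r_0}^{(l)}=\mathcal F_{r_0+l}$ for all $l\ge0$. These are subbundles, with surjective truncations by \eqref{eq:onto}.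
\end{proof}

\subsection{Convergent solutions}\label{sec:solutions}

The definitions of \ref{sec:integrable} apply equally to a real-analytic subbundle $\mathcal F$ of the jet bundle $J^r(E)$ of a real-analytic vector bundle $E$ on a real-analytic manifold. Goldschmidt's theorem \cite{Go} states: \emph{if such an $\mathcal F$ is formally integrable, every element of $\mathcal F$, or of a prolongation of $\mathcal F$, at a point is the jet of a real-analytic solution defined near that point.}

We apply it on a real slice, where the jets of smooth $\mathbb C^n$-valued functions have the same coordinates as holomorphic jets. Let $x\in X$. Choose holomorphic coordinates identifying a neighborhood of $x$ with a polydisc $\Omega\subset\mathbb C^n$ centered at $x=0$, and trivialize $J^{r_0}(TX)/\mathcal F_{r_0}$ over $\Omega$. An $s$-jet at $y$ is a list $(a_\alpha)_{|\alpha|\le s}$ of vectors in $\mathbb C^n$, and $\mathcal F_{r_0,y}$ is given by $\sum_{|\alpha|\le r_0}\Phi_\alpha(y)a_\alpha=0$ with holomorphic matrices $\Phi_\alpha$. By the Leibniz rule its $l$-th prolongation is given by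
\begin{equation}\label{eq:leibniz}
\sum_{|\alpha|\le r_0}\ \sum_{\gamma\le\beta}\binom{\beta}{\gamma}\,\partial^{\beta-\gamma}\Phi_\alpha(y)\,a_{\alpha+\gamma}=0\qquad(|\beta|\le l).
\end{equation}
On $\Omega_{\mathbb R}=\Omega\cap\mathbb R^n$ let $E$ be the trivial real bundle with fiber $\mathbb C^n=\mathbb R^{2n}$. Its jets are again lists $(a_\alpha)$, and the restriction of $\mathcal F_{r_0}$ is a real-analytic subbundle of $J^{r_0}(E)$. On $\Omega_{\mathbb R}$ the real partial derivatives of $\Phi_\alpha$ equal the complex ones, so the prolongations of the restricted equation are given by \eqref{eq:leibniz} as well. They are the restrictions of the $\mathcal F_{r_0}^{(l)}$, and the restricted equation is formally integrable by Proposition~\ref{prop:fi}.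

Let $\eta\in\mathcal F_{r_0,x}$. Goldschmidt's theorem gives a real-analytic solution near $0$ in $\mathbb R^n$ with $r_0$-jet $\eta$. Its Taylor series converges near $0$ in $\mathbb C^n$ to a holomorphic vector field $v$ with $j^{r_0}_xv=\eta$. The holomorphic function $\sum_\alpha\Phi_\alpha\,\partial^\alpha v$ vanishes near $0$ in $\mathbb R^n$, so all its derivatives at $0$ vanish and it is zero near $x$. Thus $j^{r_0}v$ is a section of $\mathcal F_{r_0}\subset\mathcal K_{r_0}$, so $\mathcal Lv=0$ and $v$ is a Killing field. By \eqref{eq:onto} the values $v(x)$ fill $T_xX$. Since $x$ is arbitrary, $\phi$ is locally homogeneous, and Theorem~\ref{thm:B} is proved. \qed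

\section{Curvature with vanishing trace}\label{sec:C}

\subsection{The vanishing argument}

A Hermitian metric on $X$ is identified with its positive $(1,1)$-form $\omega$. The trace $\Lambda_\omega\beta$ of a $(1,1)$-form $\beta$ is defined by $n\,\beta\wedge\omega^{n-1}=(\Lambda_\omega\beta)\,\omega^n$. If $\omega=i\sum_jdz_j\wedge d\bar z_j$ at a point and $\beta=\sum\beta_{j\bar l}\,dz_j\wedge d\bar z_l$, then $i\Lambda_\omega\beta=\sum_j\beta_{j\bar j}$ there. A holomorphic vector bundle $E$ with a Hermitian metric $h$ has a unique connection $\nabla$ compatible with $h$ such that $\nabla_{\bar j}s=0$ for local holomorphic sections $s$, the Chern connection. Its curvature $F$ is a $(1,1)$-form with values in $\operatorname{End}E$, with components $F_{j\bar l}=[\nabla_j,\nabla_{\bar l}]$.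

\begin{lemma}\label{lem:bochner}
Let $X$ be compact and let $(E,h)$ satisfy $\Lambda_\omega F=0$. Then $E$ has property (Z).
\end{lemma}

\begin{proof}
Let $s$ be a holomorphic section and let $h$ be linear in the first variable. Then $\partial_{\bar j}|s|^2=h(s,\nabla_js)$, and $\nabla_{\bar j}\nabla_js=-F_{j\bar j}s$ because $\nabla_{\bar j}s=0$. Hence
\[
\partial_j\partial_{\bar j}|s|^2=|\nabla_js|^2-h(s,F_{j\bar j}s).
\]
At a given point choose coordinates with $\omega=i\sum_jdz_j\wedge d\bar z_j$ and sum over $j$. The curvature terms add up to zero, so $i\Lambda_\omega\partial\bar\partial|s|^2=\sum_j|\nabla_js|^2\ge0$. The operator $i\Lambda_\omega\partial\bar\partial$ is a real elliptic operator of second order without term of order zero. The function $|s|^2$ attains its maximum on the compact manifold $X$, so it is constant by the strong maximum principle. If $s$ has a zero, the constant is $0$.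
\end{proof}

This is where compactness enters, and the reason why one metric $\omega$ must serve for all quotients appears next.

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:C}]
The curvature of a tensor product is $F_E\otimes1+1\otimes F_{E'}$, and that of a dual is minus the transpose. So, for fixed $\omega$, the condition $\Lambda_\omega F=0$ passes to tensor products and duals. The bundle $T^*X$ is filtered by the annihilators of the $T_i$, with quotients $(T_i/T_{i-1})^*$. If $E$ and $E'$ are filtered by $E_i$ and $E'_j$, the subbundles $E_{i-1}\otimes E'+E_i\otimes E'_j$, in the lexicographic order of $(i,j)$, filter $E\otimes E'$ with quotients $(E_i/E_{i-1})\otimes(E'_j/E'_{j-1})$. So $TX^{\otimes p}\otimes(T^*X)^{\otimes q}$ is filtered with quotients that are tensor products of the $T_i/T_{i-1}$ and their duals (for $p=q=0$, the trivial bundle with its flat metric). Lemmas~\ref{lem:bochner} and~\ref{lem:filt} give condition (2), and Theorem~\ref{thm:B} gives the conclusion.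
\end{proof}

\subsection{The cases (a), (b), (c)}

(a) By Yau's theorem $X$ has a Ricci-flat K\"ahler metric $\omega$. For a K\"ahler metric the Chern connection of $TX$ is the Levi-Civita connection, and the symmetry $R_{i\bar jk\bar l}=R_{k\bar li\bar j}$ shows that $\Lambda_\omega F$ is a constant multiple of the Ricci endomorphism. So $\Lambda_\omega F=0$, and the filtration $0\subset TX$ works.

(b) A Hermitian metric $\omega$ is \emph{Gauduchon} if $\partial\bar\partial\,\omega^{n-1}=0$. The degree of a holomorphic bundle $E$ is $\deg_\omega E=\int_X\frac{i}{2\pi}\operatorname{tr}F_h\wedge\omega^{n-1}$. A change of $h$ alters $\operatorname{tr}F_h$, which is the curvature of $\det E$, by a $\partial\bar\partial$-exact form; by the Gauduchon condition and Stokes' theorem the degree depends only on the line bundle $\det E$. The degree of a coherent subsheaf is that of its determinant line bundle, and the slope $\mu_\omega$ is the degree divided by the rank. The bundle $E$ is \emph{stable} if every coherent subsheaf of rank strictly between $0$ and $\operatorname{rk}E$ has smaller slope, and \emph{polystable} if it is a direct sum of stable bundles of the same slope.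 By the theorem of Li and Yau (see \cite{LT}), a polystable bundle has a Hermitian metric with $i\Lambda_\omega F=c\,\mathrm{Id}$ for a constant $c$. Taking the trace and integrating gives $c\int_X\omega^n=2\pi n\,\mu_\omega(E)$, so $c=0$ if the slope is $0$. This proves the general case of (b). If $K_X$ is trivial, $\det TX$ has a flat metric, so $TX$ has slope $0$, and when it is polystable the filtration $0\subset TX$ works.

(c) A trivial bundle has a flat metric, which satisfies $\Lambda_\omega F=0$ for every $\omega$. This settles curves with trivial canonical bundle, whose tangent bundle is trivial. Let $S$ be a compact complex surface with $K_S$ trivial. It has Kodaira dimension $0$, and it is minimal, since $K_S$ has degree $-1$ on a $(-1)$-curve. By the Enriques--Kodaira classification \cite[Ch.~VI]{BHPV}, $S$ is a complex torus, a K3 surface or a primary Kodaira surface. A torus has trivial tangent bundle. A K3 surface is K\"ahler by Siu's theorem, so (a) applies. A primary Kodaira surface is a locally trivial holomorphic bundle $\pi\colon S\to C$ with elliptic fiber over an elliptic curve. In \eqref{eq:canonical} both $K_S$ and $K_C$ are trivial, so the line bundle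 $T_{S/C}$ is trivial, and $0\subset T_{S/C}\subset TS$ is a filtration with trivial quotients $T_{S/C}$ and $\pi^*TC$. This completes the proof of Theorem~\ref{thm:C}. \qed

\begin{remark}
The threefold of Section~\ref{sec:threefold} has the analogous filtration $0\subset T_{X/C}\subset TX$, and the determinants of the two quotients cancel as well. But they are $\pi^*L^2$ and $\pi^*L^{-2}$, and $T_{X/C}\cong\pi^*(L\oplus L)$ has the nonzero section $\pi^*(s_0,0)$ with zeros, so by Lemma~\ref{lem:bochner} it carries no metric with $\Lambda_\omega F=0$. This section is a nonzero holomorphic vector field on $X$ with zeros, another structure of affine type that is not locally homogeneous.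
\end{remark}

\begin{thebibliography}{9}

\bibitem{BHPV} Barth, Hulek, Peters and Van de Ven, Ch.~VI (the Enriques--Kodaira classification).

\bibitem{BD} Indranil Biswas and Sorin Dumitrescu, \emph{Fujiki class $\mathcal C$ and holomorphic geometric structures}, arXiv:1805.11951 (2018).

\bibitem{Go} Goldschmidt, \emph{Existence theorems for analytic linear partial differential equations}, Ann. of Math. 86 (1967), 246--270.

\bibitem{HKLR} Hitchin, Karlhede, Lindstr\"om and Ro\v{c}ek, Comm. Math. Phys. 108 (1987).

\bibitem{LT} L\"ubke and Teleman, \emph{The Kobayashi--Hitchin correspondence}.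

\end{thebibliography}
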